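# Uniform measures that are almost invariant in transport distance

## 1. Measures on a group and the transport norm

Throughout, $G$, $\Gamma$ and $\Lambda$ are discrete groups and $\mathbb R G$ is the real group algebra. We view an element $\xi\in\mathbb RG$ as a finitely supported function $x\mapsto \xi(x)$, so $\xi=\sum_x\xi(x)\,x$.

**Definition (the simplex $\Delta G$ and translation).** $\Delta G$ is the convex hull of $G$ in $\mathbb RG$, that is, the set of finitely supported probability measures $\beta=\sum_{i=1}^n\lambda_ih_i$ with $h_i\in G$, $\lambda_i>0$, $\sum_i\lambda_i=1$. For $g\in G$, $\beta g=\sum_i\lambda_ih_ig$. For a nonempty finite $F\subseteq G$ we write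
$$u_F=\frac1{|F|}\sum_{f\in F}f .$$

Example. In $\mathbb Z$, written additively with $\delta_j$ for the basis element of $j$, the measure $\beta=\frac12\delta_0+\frac12\delta_1$ is $u_{\{0,1\}}$, and its translate by $3$ is $\frac12\delta_3+\frac12\delta_4$. The measure $\frac13\delta_0+\frac23\delta_1$ is in $\Delta\mathbb Z$ but is not of the form $u_F$. Note also that $u_Fg=u_{Fg}$, and that the product $u_A\beta=\frac1{|A|}\sum_{a\in A}a\beta$ is an average of left translates of $\beta$.

**Definition (left-invariant metric, word metric).** A metric $d$ on $G$ is left-invariant if $d(ax,ay)=d(x,y)$ for all $a,x,y$. If $S$ is a finite generating set, which we may and do take symmetric ($S=S^{-1}$; replacing $S$ by $S\cup S^{-1}$ does not change the metric), $|g|$ is the least length of a word in $S$ representing $g$, and $d_S(x,y)=|x^{-1}y|$. We write $B_R=\{g:|g|\le R\}$. The Cayley graph has edges $x - xs$ with $s\in S$.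

Example. Let $D=\langle t,r\mid r^2=1,\ rtr=t^{-1}\rangle$ be the infinite dihedral group with $S=\{t,t^{-1},r\}$. Its elements are $t^i$ and $t^ir$, $i\in\mathbb Z$. Right multiplication by generators acts by $t^i\cdot t=t^{i+1}$, $t^ir\cdot t=t^{i-1}r$ and $t^i\cdot r=t^ir$. So the Cayley graph is a ladder with two rails, and right multiplication by $t$ moves the two rails in opposite directions.

Since $d(x,xg)=d(1,g)$, right multiplication by $g$ moves every point by the same distance, while left multiplication by $a$ is an isometry. This asymmetry matters throughout.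

**Definition (transport norm).** Let $d$ be a left-invariant metric on $G$. For $\xi\in\mathbb RG$ with $\sum_x\xi(x)=0$ put
$$\|\xi\|_d=\sup\Big\{\sum_x\phi(x)\xi(x):\ \phi\colon G\to\mathbb R\text{ is $1$-Lipschitz for }d\Big\}.$$
For $\alpha,\beta\in\Delta G$, the number $\|\alpha-\beta\|_d$ is the Arens–Eells norm of $\alpha-\beta$. By Kantorovich–Rubinstein duality it is the optimal transport (Wasserstein-1) distance between $\alpha$ and $\beta$ on $(G,d)$.

The supremum is finite: fixing any $x_0$, we have $\sum\phi(x)\xi(x)=\sum(\phi(x)-\phi(x_0))\xi(x)\le\sum d(x,x_0)|\xi(x)|$. It is subadditive in $\xi$, and $\|c\xi\|_d=|c|\|\xi\|_d$ (replace $\phi$ by $-\phi$ if $c<0$). We only need the easy half of the transport interpretation, which follows directly from the definition: if $\xi=\sum_iw_i(x_i-y_i)$ with $w_i\ge0$, then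
$$\|\xi\|_d\le\sum_iw_i\,d(x_i,y_i).\tag{1}$$

Examples. For two points, $\|x-y\|_d=d(x,y)$: the bound $\le$ is (1), and $\phi=d(\cdot,y)$ attains it. On $\mathbb Z$ with $S=\{\pm1\}$ there is an exact formula. Put $c_\xi(j)=\sum_{i\le j}\xi(i)$, which is finitely supported since $\sum\xi=0$. Summation by parts gives
$$\sum_j\phi(j)\xi(j)=\sum_jc_\xi(j)\big(\phi(j)-\phi(j+1)\big).$$
The increments of a $1$-Lipschitz $\phi$ are arbitrary numbers in $[-1,1]$, so
$$\|\xi\|_{d_S}=\sum_j|c_\xi(j)|\qquad(\text{on }\mathbb Z).\tag{2}$$

## 2. Three rules for the norm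

Let $d$ be a left-invariant metric on a group, and let $\xi$ be finitely supported with $\sum\xi=0$.

**Rule (a).** $\|a\xi\|_d=\|\xi\|_d$ for every group element $a$.

Indeed $\sum_x\phi(x)(a\xi)(x)=\sum_y\phi(ay)\xi(y)$, and $\phi\mapsto\phi(a\,\cdot)$ is a bijection of the set of $1$-Lipschitz functions, by left-invariance.

**Rule (b).** For a word metric, $\|\xi g\|_{d_S}\le(1+2|g|)\,\|\xi\|_{d_S}$.

Indeed $\sum_x\phi(x)(\xi g)(x)=\sum_y\phi(yg)\xi(y)$, and for $y\neq z$ and $\phi$ $1$-Lipschitz,
$$|\phi(yg)-\phi(zg)|\le d_S(yg,y)+d_S(y,z)+d_S(z,zg)=2|g|+d_S(y,z)\le(1+2|g|)\,d_S(y,z),$$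
because $d_S(y,z)\ge1$. So $y\mapsto\phi(yg)$ is $(1+2|g|)$-Lipschitz.

**Rule (c).** Let $\Lambda\le G$ be generated by a finite symmetric set $S$, let $d$ be a left-invariant metric on $G$, and let $C=\max_{s\in S}d(1,s)$. If $\xi$ is supported on $\Lambda$, then $\|\xi\|_d\le C\|\xi\|_{d_S}$.

If $x,y\in\Lambda$ and $x^{-1}y=s_1\cdots s_p$ with $p=d_S(x,y)$, the triangle inequality along $x,xs_1,xs_1s_2,\dots,y$ and left-invariance give $d(x,y)\le\sum_id(1,s_i)\le Cp$. Hence the restriction to $\Lambda$ of a function that is $1$-Lipschitz for $d$ is $C$-Lipschitz for $d_S$.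

Example for (b). On $D$, take $\xi=1-r$, so $\|\xi\|_{d_S}=1$. Then $\xi t^n=t^n-rt^n=t^n-t^{-n}r$. The function $t^ir^e\mapsto i$ is $1$-Lipschitz (each generator changes $i$ by at most $1$), so $\|\xi t^n\|_{d_S}\ge 2n$. Right translation can thus really stretch the norm by a factor of order $|g|$.

## 3. Følner sets, homomorphisms to $\mathbb R$, growth

**Definition (amenable).** $G$ is amenable if for every finite $K\subseteq G$ and $\delta>0$ there is a nonempty finite $A\subseteq G$ with $|Ag\,\triangle\,A|\le\delta|A|$ for all $g\in K$. (This is Følner's condition; by Følner's theorem it is equivalent to the existence of an invariant mean.) Subgroups of amenable groups are amenable.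

Note that $\|u_Ag-u_A\|_1=|Ag\triangle A|/|A|$, with $\|\cdot\|_1$ the $\ell^1$-norm. If $G$ is finitely generated with finite symmetric generating set $S$, put
$$\partial A=\{(a,s)\in A\times S:\ as\notin A\}.$$
For fixed $s$ the map $a\mapsto as$ sends the relevant $a$'s injectively into $As\setminus A$, so $|\partial A|\le\sum_{s\in S}|As\triangle A|$. Hence a finitely generated amenable group has, for every $\delta>0$, a nonempty finite $A$ with $|\partial A|\le\delta|A|$.

Example. In $\mathbb Z$ with $S=\{\pm1\}$, the interval $A=\{1,\dots,N\}$ has $|\partial A|=2$.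

We are interested in groups with no non-zero homomorphism to $\mathbb R$. Finite groups are examples. So is $D$: since $rtr^{-1}=t^{-1}$, any $\psi\colon D\to\mathbb R$ satisfies $\psi(t)=-\psi(t)$, and $2\psi(r)=\psi(r^2)=0$. The same computation works for $\mathbb Z^2\rtimes\{\pm1\}$, with $-1$ acting by inversion.

**Definition (virtually cyclic).** A group is virtually cyclic if it has a cyclic subgroup of finite index. Finite groups are included.

Examples. $\mathbb Z$, $D$ and all finite groups are virtually cyclic; $\mathbb Z^2$ and $\mathbb Z^2\rtimes\{\pm1\}$ are not. Subgroups of virtually cyclic groups are virtually cyclic: if $T$ is cyclic of finite index in $\Lambda$ and $\Lambda_1\le\Lambda$, then $\Lambda_1\cap T$ is cyclic of finite index in $\Lambda_1$.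

Growth means the size of $B_R$. In $\mathbb Z$, $|B_R|=2R+1$. In $D$, $|B_R|\le2(2R+1)$. In $\mathbb Z^2$ with the standard generators, $|B_R|=2R^2+2R+1$.

## 4. Can the almost invariant measure be uniform on a set?

The starting point is the following theorem from Christian Rosendal, "Amenability, Optimal Transport and Abstract Ergodic Theorems", arXiv:2509.10686 (2025). We use it as given.

**Theorem 1 (quoted).** Let $G$ be an amenable group with no non-trivial homomorphisms to $\mathbb R$, and let $d$ be a left-invariant metric on $G$. Then for every finite $E\subseteq G$ and every $\epsilon>0$ there is $\beta\in\Delta G$ with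
$$\max_{g,f\in E}\|\beta g-\beta f\|_d<\epsilon .$$

The problem posed there: let $\Gamma$ be finitely generated, amenable, without non-zero homomorphisms to $\mathbb R$, with a word metric. Given $\epsilon>0$ and a finite $E\subseteq\Gamma$, can $\beta$ always be taken to be uniform on a finite set, $\beta=u_F$? The answer is yes.

**Theorem A.** Let $\Gamma$ be a finitely generated amenable group with no non-zero homomorphism to $\mathbb R$, with a word metric. For every finite $E\subseteq\Gamma$ and $\epsilon>0$ there is a nonempty finite $F\subseteq\Gamma$ such that $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_{d}<\epsilon$, where $d$ is the word metric.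

**Theorem B.** For an arbitrary discrete group $G$ the following are equivalent.

1. $G$ is amenable and has no non-zero homomorphism to $\mathbb R$.
2. For every left-invariant metric $d$ on $G$, every finite $E\subseteq G$ and $\epsilon>0$, there is a nonempty finite $F\subseteq G$ with $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_d<\epsilon$.

If $G$ is finitely generated, these are also equivalent to:

3. The condition in (2) holds for one word metric on $G$.

If $E=\emptyset$ there is nothing to prove, so we always assume $E\neq\emptyset$.

## 5. Finite groups, the integers, the infinite dihedral group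

*Finite groups.* Take $F=\Gamma$. Then $u_Fg=u_F$ for all $g$, and every norm is $0$.

*The integers.* Here a homomorphism exists, and the conclusion fails for every $\beta$, uniform or not. The function $\phi(x)=x$ is $1$-Lipschitz and $\sum_x\phi(x)(\beta g-\beta)(x)=\sum_x\beta(x)\big((x+g)-x\big)=g$. So $\|\beta g-\beta\|\ge|g|$ always. A homomorphism measures a drift that no choice of $\beta$ can hide.

*The infinite dihedral group.* First try one rail, $F=\{t^i:|i|\le n\}$. The $1$-Lipschitz function $\phi(t^ir^e)=i$ gives $\|u_Ft-u_F\|\ge1$, just as in $\mathbb Z$. Now take both rails: $F_n=\{t^i,t^ir:|i|\le n\}$. Then $F_nr=F_n$, and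
$$\sum_{x\in F_n}xt-\sum_{x\in F_n}x=\big(t^{n+1}-t^{n}r\big)+\big(t^{-n-1}r-t^{-n}\big).$$
One rail gains a point on the right and loses one on the left, and the other rail does the opposite. The gain on one rail sits next to the loss on the other: $d_S(t^{n+1},t^nr)=|t^{-1}r|\le2$ and $d_S(t^{-n},t^{-n-1}r)=|t^{-1}r|\le2$. By (1), $\|u_{F_n}t-u_{F_n}\|\le4/(4n+2)\to0$. The drifts of the two rails, $+1$ and $-1$, cancel. Section 9 explains why such a cancellation is forced in every infinite virtually cyclic group without homomorphisms to $\mathbb R$.

## 6. Two estimates that are too weak, and an obstruction in $\mathbb Z$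

*Counting on a Følner set.* The first thing to try is $F=A$, a Følner set. The measures $u_Ag$ and $u_A$ differ only by mass $|Ag\setminus A|/|A|$, which is small. But by (1) this only yields
$$\|u_Ag-u_A\|_d\le\frac{|Ag\setminus A|}{|A|}\cdot\operatorname{diam}(A\cup Ag).$$
Følner's condition controls the first factor and says nothing about the product. For $A=\{1,\dots,N\}\subseteq\mathbb Z$ and $0<g\leq N$, mass $g/N$ has to travel a distance $N$, and the cost is exactly $g$. The estimate stops here because it has not used the absence of homomorphisms. (It is the estimate that is too weak. Section 12 returns to Følner sets.) In the proof below, the hypothesis enters through the measure $\beta$ of Theorem 1.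

*Rounding $\beta$ after spreading it.* By rule (a), left translation is free. So for any nonempty finite $A$,
$$\|u_A\beta g-u_A\beta g'\|_d\le\frac1{|A|}\sum_{a\in A}\|a(\beta g-\beta g')\|_d=\|\beta g-\beta g'\|_d.\tag{3}$$
We may thus replace $\beta$ by $u_A\beta$. This helps. If $A$ is a Følner set, the function $f=|A|\,u_A\beta$ has values in $[0,1]$ and total mass $|A|$, and it equals $0$ or $1$ except on a small set $\Phi$ near the boundary of $A$. It is almost the indicator of a set. So choose $F$ with $|F|=|A|$ that contains $\{f=1\}$ and is contained in the support $Y$ of $f$. Then $1_F-f$ lives on $\Phi$, and (1) gives $\|1_F-f\|_d\le|\Phi|\operatorname{diam}(Y)$. This is the same trouble as before: $|\Phi|$ is a small multiple of $|A|$, but $\operatorname{diam}(Y)$ is out of control.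

Does a cleverer choice of $F$, or of $A$, always rescue the rounding? In $\mathbb Z$ it does not. Let $\beta=\frac12(\delta_0+\delta_1)$, let $A\subseteq\mathbb Z$ be any nonempty finite set, and let $F$ be any set with $|F|=|A|$. Let $c_A(j)=|\{a\in A:a\le j\}|$ and define $c_F$ likewise. Then $f(j)=\frac12(1_A(j)+1_A(j-1))$ has cumulative sums $\frac12(c_A(j)+c_A(j-1))$. For $j\in A$ this equals $c_A(j)-\frac12$, at distance at least $\frac12$ from the integer $c_F(j)$. This happens for $|A|$ values of $j$, so by (2)
$$\|1_F-f\|\ge\tfrac12|A|,\qquad\text{i.e.}\qquad\|u_F-u_A\beta\|\ge\tfrac12 .$$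
So rounding at small cost is impossible in $\mathbb Z$. The reason is that at each point of $A$, half a unit of mass has to cross, and there is no way around.

*What makes rounding possible.* Cut $Y$ into blocks of diameter of order $R$. Inside a block, rounding costs at most a multiple of $R$ per point of $\Phi$, which Følner makes small once $R$ is fixed. What remains in each block is a fractional part of the total mass, which is less than one unit. Visit the blocks one after another along a tour, carrying the running fractional part to the next block. At any moment we carry less than one unit, and consecutive stops are at distance of order $R$, so the tour costs of order $R\cdot(\text{number of blocks})\approx R\,|A|/|B_R|$. This is small compared with $|A|$ exactly when $R/|B_R|$ is small. In $\mathbb Z$ the ratio is about $\frac12$, in agreement with the obstruction. If growth is faster than linear, we win. The remaining groups, of linear growth, are virtually cyclic, and they are handled by generalizing the computation in $D$.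

## 7. Linear growth forces virtually cyclic

**Lemma 2.** If $\Lambda$ is finitely generated and not virtually cyclic, then $\limsup_{R\to\infty}|B_R|/R=\infty$.

*Proof.* Suppose not. Then $|B_R|\le CR$ for all $R\ge1$, for some $C$. Gromov's polynomial growth theorem (Publ. IHÉS 1981) gives a nilpotent subgroup $N$ of finite index in $\Lambda$. It is finitely generated, being of finite index in a finitely generated group, and it is infinite because $\Lambda$ is. If every generator in a finite generating set of $N$ has length at most $c$ in $\Lambda$ (with $c\ge1$ an integer), then the ball of radius $r$ in $N$ lies in $B_{cr}$. So $N$ has at most linear growth as well.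

Let $N=N_1\ge N_2\ge\cdots$ be the lower central series, $N_{i+1}=[N,N_i]$. By the theorem of Bass and Guivarc'h (Bass 1972, Guivarc'h 1973), the growth of $N$ is of order $r^D$ with $D=\sum_ii\cdot\operatorname{rank}(N_i/N_{i+1})$. Hence $D\le1$. So $\operatorname{rank}(N_i/N_{i+1})=0$ for $i\ge2$ and $\operatorname{rank}(N_1/N_2)\le1$. The quotients $N_i/N_{i+1}$ are finitely generated abelian groups, so they are finite for $i\ge2$, and since the series ends at the trivial group, $N_2$ is finite. As $N$ is infinite, $N/N_2$ is an infinite finitely generated abelian group of rank $1$. Choose $t\in N$ whose image in $N/N_2$ has infinite order, and therefore generates a subgroup of finite index. Then $\langle t\rangle$ is infinite cyclic, $\langle t\rangle N_2$ has finite index in $N$, and $\langle t\rangle$ has finite index in $\langle t\rangle N_2$ because $N_2$ is finite. So $\langle t\rangle$ has finite index in $N$, hence in $\Lambda$, which contradicts the assumption that $\Lambda$ is not virtually cyclic. $\square$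

## 8. Rounding along a tour

**Proposition 3.** Let $\Lambda$ be a finitely generated amenable group that is not virtually cyclic, with word metric $d_S$ ($S$ finite, symmetric). Let $\beta\in\Delta\Lambda$ and $\eta>0$. Then there are nonempty finite $A,F\subseteq\Lambda$ with $|F|=|A|$ and $\|u_F-u_A\beta\|_{d_S}\le\eta$.

There is no assumption on homomorphisms here. By Section 6, the assumption "not virtually cyclic" cannot be dropped.

*Proof.* Write $\beta=\sum_{h\in H}\lambda_hh$ with $H$ the support of $\beta$, and $\rho=\max_{h\in H}|h|$.

**Step 1: fixing the constants.** The purpose is to get the order of choices right: $\beta$ determines $H$ and $\rho$, then we choose the block size $R$, then the Følner quality $\delta$. By Lemma 2 there are arbitrarily large integers $R$ with $R/|B_R|$ as small as we like. Choose an integer $R\ge\max(1,\rho)$ with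
$$\frac{10R}{|B_R|}\le\frac\eta2,$$
and then $\delta>0$ with
$$\big(6R^2|H|^2+10R^2|B_R|\big)\,\delta\le\frac\eta2 .$$

**Step 2: a connected Følner set.** The tour in Step 5 needs $A$ to be connected. By amenability there is a nonempty finite $A$ with $|\partial A|\le\delta|A|$. Let $A=\bigsqcup_iA_i$ be its decomposition into connected components in the Cayley graph. If $a\in A_i$ and $as\notin A_i$, then $as\notin A$, since otherwise $a$ and $as$ would be adjacent points of $A$ in different components. Hence $|\partial A|=\sum_i|\partial A_i|$. Since $\sum_i|\partial A_i|\le\delta\sum_i|A_i|$, some $i$ has $|\partial A_i|\le\delta|A_i|$. Replace $A$ by this $A_i$. From now on $A$ is connected and $|\partial A|\le\delta|A|$.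

**Step 3: how many points leave $A$ under a bounded move.** We need to turn the bound on $\partial A$ into a bound for multiplication by longer elements. Claim: if $|b|\le m$, then
$$\#\{a\in A:ab\notin A\}\le m\,|\partial A|.\tag{4}$$
Write $b=s_1\cdots s_p$ with $p\le m$. For $a\in A$ with $ab\notin A$ let $i$ be the first index with $as_1\cdots s_i\notin A$. Then $(as_1\cdots s_{i-1},\,s_i)\in\partial A$, and this pair together with $i$ determines $a$. There are at most $m$ values of $i$, which proves (4).

**Step 4: the function to be rounded is almost an indicator.** Let $f=\sum_{a\in A}a\beta=|A|\,u_A\beta$, that is,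
$$f(x)=\sum_{h\in H}\lambda_h1_A(xh^{-1}).$$
Then $0\le f\le1$ and $\sum_xf(x)=|A|$. Let $Y=AH$ be the support of $f$ and $\Phi=\{x:0<f(x)<1\}$. If $x\in\Phi$, then since all $\lambda_h$ are positive and sum to $1$, there are $h,h'\in H$ with $a:=xh^{-1}\in A$ and $xh'^{-1}\notin A$. Now $xh'^{-1}=a\,hh'^{-1}$, and $|hh'^{-1}|\le2\rho\le2R$. For each pair $(h,h')$, (4) with $m=2R$ allows at most $2R|\partial A|$ elements $a$, and $x=ah$. So
$$|\Phi|\le2R|H|^2|\partial A|\le2R|H|^2\,\delta|A|.\tag{5}$$

**Step 5: blocks, their number, and a tour.** We cut $Y$ into pieces of size of order $R$ and order them so that consecutive pieces are close on average.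

Let $V\subseteq A$ be a maximal subset with $d_S(v,w)>2R$ for distinct $v,w\in V$. By maximality each point of $A$ is within $2R$ of $V$. A point $y=ah\in Y$ satisfies $d_S(y,a)=|h|\le\rho\le R$, so it is within $3R$ of $V$. Choose $\pi\colon Y\to V$ with $d_S(y,\pi(y))\le3R$, and put $Y_v=\pi^{-1}(v)$. (Some $Y_v$ may be empty; this does no harm.)

Let $k=|V|$. The balls $vB_R$, $v\in V$, are pairwise disjoint, because a common point of $vB_R$ and $wB_R$ would give $d_S(v,w)\le2R$. So at most $|A|/|B_R|$ of them are contained in $A$. By (4), applied to each $b\in B_R$ with $m=R$, at most $|B_R|\,R\,|\partial A|$ elements $a\in A$ have $aB_R\not\subseteq A$. Hence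
$$k\le\frac{|A|}{|B_R|}+R|B_R|\,\delta|A|.\tag{6}$$

Join $v,w\in V$ by an edge when $d_S(v,w)\le4R+1$. This graph on $V$ is connected. Given $v,w\in V$, take a path $v=a_0,a_1,\dots,a_p=w$ inside $A$ with consecutive points adjacent in the Cayley graph, which exists since $A$ is connected. Choose $w_i\in V$ within $2R$ of $a_i$, with $w_0=v$ and $w_p=w$. Then $d_S(w_i,w_{i+1})\le2R+1+2R$.

Take a spanning tree of this graph and a closed walk that traverses each of its $k-1$ edges exactly twice (walk around the tree). Enumerate $V=\{v_1,\dots,v_k\}$ in order of first visit. The pieces of the walk between consecutive first visits do not overlap, so by the triangle inequality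
$$\sum_{i<k}d_S(v_i,v_{i+1})\le2k(4R+1)\le10Rk.\tag{7}$$

**Step 6: choosing $F$.** We give each block an integer number of points within less than $1$ of its mass, so that every partial sum is also off by less than $1$. Put
$$m_i=\sum_{y\in Y_{v_i}}f(y),\qquad S_i=m_1+\dots+m_i,\quad S_0=0,\qquad n_i=\lfloor S_i\rfloor-\lfloor S_{i-1}\rfloor .$$
Note $S_k=|A|$ is an integer. Since $S_i-S_{i-1}=m_i$, the integer $n_i$ lies in the open interval $(m_i-1,m_i+1)$, and $n_i=m_i$ if $m_i\in\mathbb Z$. So $\lfloor m_i\rfloor\le n_i\le\lceil m_i\rceil$. The number of points of $Y_{v_i}$ with $f=1$ is an integer that is at most $m_i$, hence at most $\lfloor m_i\rfloor$. Also $|Y_{v_i}|$ is an integer that is at least $m_i$, hence at least $\lceil m_i\rceil$. Altogether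
$$\#\{y\in Y_{v_i}:f(y)=1\}\le n_i\le|Y_{v_i}| .$$
So we can choose $F_i\subseteq Y_{v_i}$ with $|F_i|=n_i$ that contains every $y\in Y_{v_i}$ with $f(y)=1$. Let $F=\bigsqcup_iF_i$. Then $|F|=\sum_in_i=\lfloor S_k\rfloor=|A|$. The function $1_F-f$ vanishes off $\Phi$ (off $Y$ both terms are $0$; where $f=1$ both are $1$), and $|1_F-f|\le1$.

**Step 7: the cost.** Let $\phi$ be $1$-Lipschitz. Since $\sum_{y\in Y_{v_i}}(1_F-f)(y)=n_i-m_i$,
$$\sum_x\phi(x)(1_F-f)(x)=\sum_i\sum_{y\in Y_{v_i}}(1_F-f)(y)\big(\phi(y)-\phi(v_i)\big)+\sum_i(n_i-m_i)\phi(v_i).$$
The first sum has at most $|\Phi|$ non-zero terms, each at most $3R$, so it is at most $3R|\Phi|$. For the second, let $P_i=S_i-\lfloor S_i\rfloor\in[0,1)$ be the mass carried along the tour. Then $P_0=P_k=0$ and $n_i-m_i=P_{i-1}-P_i$. Summation by parts and (7) give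
$$\sum_{i=1}^k(P_{i-1}-P_i)\phi(v_i)=\sum_{i=1}^{k-1}P_i\big(\phi(v_{i+1})-\phi(v_i)\big)\le\sum_{i<k}d_S(v_i,v_{i+1})\le10Rk.$$
Inserting (5) and (6), and then the choices of Step 1,
$$\|1_F-f\|_{d_S}\le6R^2|H|^2\delta|A|+10R\frac{|A|}{|B_R|}+10R^2|B_R|\,\delta|A|\le\eta|A|.$$
Divide by $|A|=|F|$. $\square$

## 9. Virtually infinite cyclic groups and the transfer

In $D$ the cancellation came from $c_1+c_2=(+1)+(-1)=0$, where $c_j$ is the shift of the $j$-th rail. In general the total shift turns out to be a homomorphism, the transfer, so it must vanish.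

**Proposition 4.** Let $\Lambda$ have a finite-index infinite cyclic subgroup $T=\langle t\rangle$ and no non-zero homomorphism to $\mathbb R$. Let $d$ be any left-invariant metric on $\Lambda$. Then for finite $E\subseteq\Lambda$ and $\epsilon>0$ there is a nonempty finite $F\subseteq\Lambda$ with $\max_{g,g'\in E}\|u_Fg-u_Fg'\|_d<\epsilon$.

*Proof.*

**Step 1: the total shift is zero.** Write $\Lambda=\bigsqcup_{j=1}^kTr_j$. Right multiplication by $g$ permutes the cosets $Tr_j$, so there are a permutation $\sigma_g$ and integers $c_j(g)$ with
$$r_jg=t^{c_j(g)}r_{\sigma_g(j)} .$$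
Multiplying by $g'$ on the right,
$$r_jgg'=t^{c_j(g)}r_{\sigma_g(j)}g'=t^{c_j(g)+c_{\sigma_g(j)}(g')}\,r_{\sigma_{g'}(\sigma_g(j))},$$
so $c_j(gg')=c_j(g)+c_{\sigma_g(j)}(g')$. Sum over $j$; since $\sigma_g$ is a permutation, $\tau(g)=\sum_jc_j(g)$ satisfies $\tau(gg')=\tau(g)+\tau(g')$. So $\tau$ is a homomorphism $\Lambda\to\mathbb Z$, and $\tau=0$ by hypothesis.

**Step 2: translating a long union of rails changes only its two ends.** Let $F_n=\{t^ir_j:|i|\le n,\ 1\le j\le k\}$ and $\mathbf 1_n=\sum_{x\in F_n}x$. Fix $g$ and write $c_j=c_j(g)$, $\sigma=\sigma_g$. Since $\sigma$ is a permutation we may write $\mathbf 1_n=\sum_j\sum_{|i|\le n}t^ir_{\sigma(j)}$, and therefore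
$$\mathbf 1_ng-\mathbf 1_n=\sum_j\sum_{|i|\le n}\big(t^{i+c_j}-t^i\big)r_{\sigma(j)} .$$
Cancellation in the inner sum gives, if $c_j\ge0$,
$$\sum_{|i|\le n}(t^{i+c_j}-t^i)=t^n\sum_{l=1}^{c_j}t^l-t^{-n}\sum_{l=0}^{c_j-1}t^l,$$
and if $c_j<0$,
$$\sum_{|i|\le n}(t^{i+c_j}-t^i)=-t^n\sum_{l=c_j+1}^0t^l+t^{-n}\sum_{l=c_j}^{-1}t^l .$$
Collecting the terms at the two ends, $\mathbf 1_ng-\mathbf 1_n=t^nP_g-t^{-n}Q_g$ with $P_g,Q_g\in\mathbb R\Lambda$ independent of $n$. In both cases the $j$-th rail contributes coefficient sum $c_j$ to $P_g$ and $c_j$ to $Q_g$. So both have coefficient sum $\sum_jc_j=\tau(g)=0$.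

**Step 3: the cost is bounded independently of $n$.** Since $P_g$ and $Q_g$ have coefficient sum zero, their norms are defined, and rule (a) removes the factors $t^{\pm n}$:
$$\|\mathbf 1_ng-\mathbf 1_n\|_d\le\|P_g\|_d+\|Q_g\|_d=:K_g,\qquad\|u_{F_n}g-u_{F_n}\|_d\le\frac{K_g}{k(2n+1)} .$$
Choose $n$ with $2\max_{g\in E}K_g<\epsilon k(2n+1)$ and use the triangle inequality through $u_{F_n}$. $\square$

Example. For $D$ with $r_1=1$, $r_2=r$ and $g=t$, we have $P_t=t-r$ and $Q_t=1-t^{-1}r$. This is the formula of Section 5.

## 10. Proof of Theorem A

If $\Gamma$ is finite, take $F=\Gamma$. If $\Gamma$ is infinite and virtually cyclic, its finite-index cyclic subgroup is infinite and Proposition 4 applies.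

Otherwise let $\ell=\max_{g\in E}|g|$. By Theorem 1 choose $\beta\in\Delta\Gamma$ with $\max_{g,g'\in E}\|\beta g-\beta g'\|_d<\epsilon/2$. Apply Proposition 3 to $\Gamma$, $\beta$ and $\eta=\epsilon/(4(1+2\ell))$ to get $A$ and $F$. For $g,g'\in E$,
$$\|u_Fg-u_Fg'\|_d\le\|(u_F-u_A\beta)g\|_d+\|u_A\beta g-u_A\beta g'\|_d+\|(u_A\beta-u_F)g'\|_d .$$
By rule (b) the outer terms are each at most $(1+2\ell)\eta=\epsilon/4$. By (3) the middle term is at most $\|\beta g-\beta g'\|_d<\epsilon/2$. The sum is less than $\epsilon$. $\blacksquare$

## 11. Proof of Theorem B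

### From (1) to (2)

Let $d$, a finite $E\ne\emptyset$ and $\epsilon>0$ be given. The idea is to work inside a finitely generated subgroup $\Lambda$, which is amenable. If $\xi$ is supported on $\Lambda$, its norm computed in $(G,d)$ is at most its norm computed in $(\Lambda,d|_\Lambda)$, since restrictions of $1$-Lipschitz functions are $1$-Lipschitz. The difficulty is that $\Lambda$ may have homomorphisms to $\mathbb R$ even if $G$ has none.

**Case 1: some finitely generated subgroup $\Lambda_1\le G$ is not virtually cyclic.** Here the difficulty does not matter, because Proposition 3 ignores homomorphisms. By Theorem 1, applied to $G$ itself, choose $\beta\in\Delta G$ with $\max_{g,g'\in E}\|\beta g-\beta g'\|_d<\epsilon/2$. Let $H$ be the support of $\beta$ and $\Lambda=\langle E\cup H\cup\Lambda_1\rangle$. It is finitely generated, and it is not virtually cyclic because its subgroup $\Lambda_1$ is not. Fix a finite symmetric generating set $S$ of $\Lambda$, let $C=\max_{s\in S}d(1,s)$, which is positive since $\Lambda\ne1$, and let $\ell=\max_{g\in E}|g|_S$. Apply Proposition 3 in $\Lambda$ with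 $\eta=\epsilon/(4C(1+2\ell))$. By rules (c) and (b), for $g\in E$,
$$\|(u_F-u_A\beta)g\|_d\le C\|(u_F-u_A\beta)g\|_{d_S}\le C(1+2\ell)\eta=\frac\epsilon4 .$$
By (3), $\|u_A\beta g-u_A\beta g'\|_d<\epsilon/2$. The triangle inequality, as in Section 10, gives $\|u_Fg-u_Fg'\|_d<\epsilon$.

**Case 2: every finitely generated subgroup of $G$ is virtually cyclic.** Suppose first that some finitely generated $\Lambda\supseteq E$ has no non-zero homomorphism to $\mathbb R$. If $\Lambda$ is finite, take $F=\Lambda$; then $u_Fg=u_F$ for $g\in E$. If $\Lambda$ is infinite, apply Proposition 4 to $\Lambda$ with $d|_\Lambda$; the norm in $(G,d)$ is no larger.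

It remains to rule out that every finitely generated $\Lambda\supseteq E$ has $\operatorname{Hom}(\Lambda,\mathbb R)\ne0$. Assume this, for a contradiction; we build a non-zero homomorphism on $G$ by gluing. Let $\Lambda_0=\langle E\rangle$. All such $\Lambda$, including $\Lambda_0$, are infinite (a finite group has no non-zero homomorphism to $\mathbb R$), and they have infinite cyclic subgroups of finite index. Two facts about such $\Lambda$:

- Every infinite subgroup $I\le\Lambda$ has finite index. If $T$ is infinite cyclic of finite index in $\Lambda$, then $I\cap T$ has finite index in $I$, so it is a non-trivial subgroup of $T$. Hence it has finite index in $T$ and in $\Lambda$.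
- A homomorphism $\Lambda\to\mathbb R$ that vanishes on a finite-index subgroup is constant on its cosets, so its image is a finite subgroup of $\mathbb R$. Hence it is $0$.

So restriction from $\operatorname{Hom}(\Lambda,\mathbb R)$ to any infinite subgroup is injective. Restricting to an infinite cyclic subgroup gives $\dim\operatorname{Hom}(\Lambda,\mathbb R)\le1$, and by assumption the dimension is $1$. Restriction $\operatorname{Hom}(\Lambda,\mathbb R)\to\operatorname{Hom}(\Lambda_0,\mathbb R)$ is an injective linear map between one-dimensional spaces, so it is an isomorphism.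

Fix $0\ne\psi_0\in\operatorname{Hom}(\Lambda_0,\mathbb R)$ and let $\psi_\Lambda$ be its unique extension to $\Lambda$. If $\Lambda\le\Lambda'$, then $\psi_{\Lambda'}|_\Lambda$ extends $\psi_0$, so it equals $\psi_\Lambda$. Each $g\in G$ lies in the finitely generated group $\langle E\cup\{g\}\rangle$, and any two of our groups $\Lambda,\Lambda'$ lie in the third one $\langle\Lambda\cup\Lambda'\rangle$. So the $\psi_\Lambda$ agree wherever two of them are defined, and they glue to a homomorphism $G\to\mathbb R$ extending $\psi_0\neq0$. This contradicts (1).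

### From (2) to (3), and back to (1)

If $G$ is finitely generated, (2)$\Rightarrow$(3) is trivial. We prove (2)$\Rightarrow$(1), and (3)$\Rightarrow$(1) for finitely generated $G$, in parallel. In each case the point is to choose a test function.

**No homomorphisms.** Let $\psi\colon G\to\mathbb R$ be a homomorphism. Under (3) let $d=d_S$ be the given word metric; then $|\psi(x)-\psi(y)|=|\psi(x^{-1}y)|\le K\,d(x,y)$ with $K=\max_{s\in S}|\psi(s)|$. Under (2) use $d(x,y)=|\psi(x)-\psi(y)|+1_{x\ne y}$, which is a left-invariant metric for which $\psi$ is $K$-Lipschitz with $K=1$. For $g\in G$ and any $\beta\in\Delta G$,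
$$\psi(g)=\sum_x\beta(x)\big(\psi(xg)-\psi(x)\big)=\sum_x\psi(x)(\beta g-\beta)(x)\le K\|\beta g-\beta\|_d .$$
Apply the condition with $E=\{1,g\}$, $\beta=u_F$ and $\epsilon\to0$: we get $\psi(g)\le0$ for every $g$. Replacing $g$ by $g^{-1}$, $\psi(g)=0$.

**Amenability.** Use the given word metric under (3), and $d(x,y)=1_{x\ne y}$ under (2). In both cases distinct points are at distance at least $1$, so indicator functions are $1$-Lipschitz. If $\sum\xi=0$, the positive part of $\xi$ carries half of the $\ell^1$-norm, and testing with $\phi=1_{\{\xi>0\}}$ gives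
$$\|\xi\|_1=2\sum_{\xi(x)>0}\xi(x)\le2\|\xi\|_d .$$
Given a finite $E\subseteq G$ and $\epsilon>0$, apply the condition to $E\cup\{1\}$ with $\epsilon/2$. It yields a nonempty finite $F$ with $|Fg\triangle F|/|F|=\|u_Fg-u_F\|_1<\epsilon$ for all $g\in E$. This is Følner's condition. $\blacksquare$

## 12. Følner sets and limits of averaged increments

**Remark.** The counting estimate of Section 6 was too weak because it ignored the hypothesis on homomorphisms. That hypothesis can also be fed to Følner sets by compactness, which gives (1)$\Rightarrow$(2) a second time without the rounding. Unlike Proposition 3, the argument names no parameters and does not convert a given $\beta$ into a set.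

Assume (1), and suppose (2) fails for some $d$, $E$, $\epsilon$. For each finite $K\subseteq G$ and $n\ge1$ choose a nonempty finite $A=A_{K,n}$ with $|Ag\triangle A|\le|A|/n$ for $g\in K$. These sets form a net, indexed by the pairs $(K,n)$ ordered by inclusion and size. Since $A$ does not satisfy the condition in (2), there are $g,g'\in E$ and a $1$-Lipschitz $\phi_A$ with $\sum_x\phi_A(x)(u_Ag-u_Ag')(x)\ge\epsilon/2$. As $E$ is finite, we may pass to a subnet along which $g,g'$ are fixed. Consider the averaged increments
$$\Psi_A(h)=\frac1{|A|}\sum_{a\in A}\big(\phi_A(ah)-\phi_A(a)\big),\qquad|\Psi_A(h)|\le d(1,h).$$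
By Tychonoff's theorem, pass to a further subnet along which $\Psi_A$ converges pointwise to some $\Psi\colon G\to\mathbb R$. Put $b(x)=\phi_A(xh')-\phi_A(x)$, so $|b|\le d(1,h')$. Then
$$\Psi_A(hh')-\Psi_A(h)=\frac1{|A|}\sum_{x\in Ah}b(x),\qquad\Psi_A(h')=\frac1{|A|}\sum_{x\in A}b(x),$$
and these differ by at most $d(1,h')\,|Ah\triangle A|/|A|\to0$. So $\Psi$ is a homomorphism, and $\Psi(g)-\Psi(g')\ge\epsilon/2$, which contradicts (1).
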